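# Powers of numerically trivial line bundles on double curves, and a series that is not rational

## 1. Degree-zero bundles on a plane cubic

Let $E\subset\mathbb P^2$ be a smooth cubic over $\mathbb C$, a curve of genus $1$. If $L$ is a line bundle of degree $0$ on $E$, a nonzero section of $L$ has no zeros, so it trivializes $L$. Hence
$$h^0(E,L)=1\ \text{ if } L\cong\mathcal O_E,\qquad h^0(E,L)=0\ \text{ otherwise,}$$
and $h^1(E,L)=h^0(E,L)$, since $\chi(L)=0$ by Riemann–Roch.

Take two line bundles $\mathcal L_1,\mathcal L_2$ of degree $0$ and record all the numbers $h^0(\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2})$, for $m_1,m_2\ge 0$, in one power series. The group of degree-zero bundles is a real torus $(\mathbb R/\mathbb Z)^2$, so it has elements of infinite order. Let $L$ be one of them, and put $\mathcal L_1=L$, $\mathcal L_2=L^{-1}$. Then $\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2}=L^{m_1-m_2}$ is trivial exactly when $m_1=m_2$, and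
$$\sum_{m_1,m_2\ge0}h^0(\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2})\,t_1^{m_1}t_2^{m_2}=\sum_{n\ge0}t_1^nt_2^n=\frac1{1-t_1t_2}.$$
If we twist by the extra bundle $\mathscr D=L^{-2}$, the condition becomes $m_1-m_2=2$ and the series is $t_1^2/(1-t_1t_2)$. If instead $L$ has order $3$ and $\mathcal L_1=\mathcal L_2=L$, $\mathscr D=\mathcal O_E$, the condition is $m_1+m_2\equiv0\bmod 3$. The pair of residues modulo $3$ is then $(0,0)$, $(1,2)$ or $(2,1)$, and the series is
$$\frac{1+t_1t_2^2+t_1^2t_2}{(1-t_1^3)(1-t_2^3)}.$$

In each case the cohomology jumps along a coset of a subgroup of $\mathbb Z^2$, and the series is a rational function. Is it always a rational function, if we allow other curves, reducible or even non-reduced, and other twists $\mathscr D$?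

## 2. The series of a curve with snc support, and four theorems

Let $X$ be a smooth projective surface over $\mathbb C$, and let $C\subset X$ be a closed subscheme of pure dimension $1$ supported on a divisor of simple normal crossings (snc). Thus the components of $C_{red}$ are smooth, they meet transversally, and no three pass through one point. The scheme $C$ may carry nilpotents. A line bundle on $C$ is **numerically trivial** if it has degree $0$ on every irreducible component of $C_{red}$. Let $\mathcal L_1,\dots,\mathcal L_a$ and $\mathscr D$ be line bundles on $C$ with each $\mathcal L_i$ numerically trivial. We write $\mathbb N=\{0,1,2,\dots\}$, $h^q(\mathcal F)=\dim_{\mathbb C}H^q(C,\mathcal F)$, and, for $m\in\mathbb Z^a$,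
$$\mathcal L^m=\mathcal L_1^{\otimes m_1}\otimes\cdots\otimes\mathcal L_a^{\otimes m_a},\qquad t^m=t_1^{m_1}\cdots t_a^{m_a}.$$

A power series $F$ is **rational** if $QF=P$ for polynomials $P$ and $Q\ne0$. In these notes irrationality is always proved with complex coefficients allowed in $P$ and $Q$, and rationality is always obtained with rational coefficients.

The problem, taken from Xi Chen and E. Javier Elizondo, "Zariski's conjecture and Euler-Chow series" (arXiv:1906.08694, 2019), asks us to prove or disprove that for all $q\in\mathbb N$ the series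
$$\sum_{m\in\mathbb N^a}h^q(\mathscr D\otimes\mathcal L^m)\,t^m\tag{1}$$
lies in $\mathbb Q(t_1,\dots,t_a)$. The statement is false. For a curve $E$ on $X$ we write $2E$ for the subscheme with ideal $\mathcal O_X(-2E)$.

**Theorem 1 (counterexample).** Let $E\subset\mathbb P^2$ be a smooth conic and $C=2E$. There are line bundles $\mathscr D,\mathcal L_1,\mathcal L_2$ on $C$, with $\mathcal L_1,\mathcal L_2$ numerically trivial, such that for $q=0$ and $q=1$, $h^q(\mathscr D\otimes\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2})$ equals $1$ if $m_2=m_1^2$ and $0$ otherwise. The series is $\sum_{n\ge0}t_1^nt_2^{n^2}$ for both $q$, and it is not rational.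

**Theorem 2 (exact threshold for double rational curves).** Let $X$ be a smooth projective surface, $E\subset X$ a smooth rational curve, $e=E^2$, $C=2E$. The series (1) is rational for all $a,q,\mathscr D,\mathcal L_i$ (with $\mathcal L_i$ numerically trivial) if and only if $e\le3$.

**Theorem 3 (arbitrary Diophantine sets occur).** For every $f\in\mathbb C[x_1,\dots,x_a]$ there are a smooth projective surface $X$, a smooth curve $E\subset X$, line bundles $\mathscr D,\mathcal L_i$ on $C=2E$ with $\mathcal L_i|_E$ trivial, and a constant $c$, such that for all $m\in\mathbb N^a$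
$$h^0(\mathscr D\otimes\mathcal L^m)=c+1\ \text{ if } f(m)=0,\qquad h^0(\mathscr D\otimes\mathcal L^m)=c\ \text{ otherwise.}$$

**Theorem 4 (positive results).** Let $C,\mathscr D,\mathcal L_i$ be as in the question. The series (1) is rational for all $q$ in each of the following cases:

(a) the subgroup $\Gamma\subset\mathrm{Pic}(C)$ generated by the $\mathcal L_i$ has rank $\le1$ (in particular if $a=1$);

(b) $h^1(\mathcal O_C)=h^1(\mathcal O_{C_{red}})$ (in particular if $C$ is reduced).

Theorem 1 has $\operatorname{rank}\Gamma\le2$ and a non-reduced $C$. So the bound $1$ in (a) is sharp, and "reduced" cannot be dropped in (b).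

## 3. Cosets give rational series, the parabola does not

Two facts about power series carry all the statements on rationality. The first explains what we saw on the cubic.

**Lemma 1.** If $S\subset\mathbb Z^a$ is a finite union of cosets of subgroups of $\mathbb Z^a$, then $\sum_{m\in S\cap\mathbb N^a}t^m$ is rational.

*Proof.* Two cosets $x+H$ and $x'+H'$ have intersection either empty or a coset of $H\cap H'$. By inclusion–exclusion we may therefore assume that $S=\kappa$ is one coset of a subgroup $H$.

Order $\mathbb N^a$ componentwise. By Dickson's lemma every subset of $\mathbb N^a$ has finitely many minimal elements, and each element of the subset lies above one of them. Let $\alpha_1,\dots,\alpha_s$ be the minimal elements of $(H\cap\mathbb N^a)\setminus\{0\}$. If $x\in H\cap\mathbb N^a$ is nonzero, then $x\ge\alpha_j$ for some $j$ and $x-\alpha_j\in H\cap\mathbb N^a$. By induction on the sum of the coordinates, the $\alpha_j$ generate the monoid $H\cap\mathbb N^a$ (Gordan's lemma). Let $\gamma_1,\dots,\gamma_u$ be the minimal elements of $\kappa\cap\mathbb N^a$. If $w\in\kappa\cap\mathbb N^a$, then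 $w\ge\gamma_i$ for some $i$, and $w-\gamma_i\in H\cap\mathbb N^a$.

Let $R_\kappa$ be the span of the monomials $t^w$ with $w\in\kappa\cap\mathbb N^a$. We have just seen that $R_\kappa$ is a module generated by $t^{\gamma_1},\dots,t^{\gamma_u}$ over $\mathbb C[y_1,\dots,y_s]$, where $y_j$ acts as $t^{\alpha_j}$. It is graded by $\mathbb N^a$, with $\deg y_j=\alpha_j\ne0$, and its Hilbert series is $\sum_{w\in\kappa\cap\mathbb N^a}t^w$. The Hilbert–Serre theorem says that a finitely generated $\mathbb N^a$-graded module $W$ over $\mathbb C[y_1,\dots,y_s]$ has Hilbert series $P/\prod_j(1-t^{\alpha_j})$ with $P\in\mathbb Z[t_1,\dots,t_a]$. We recall why. If $s=0$, then $W$ is finite dimensional. If $s>0$, the kernel $W'$ and the cokernel $W''$ of multiplication by $y_s$ are finitely generated modules killed by $y_s$, hence modules over $s-1$ variables, and $(1-t^{\alpha_s})H_W=H_{W''}-t^{\alpha_s}H_{W'}$. $\square$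

We use one consequence several times. If $\lambda_0,\dots,\lambda_a\in\mathbb C^r$, the set
$$\{m\in\mathbb Z^a:\ \lambda_0+m_1\lambda_1+\dots+m_a\lambda_a=0\}\tag{2}$$
is empty or a coset of the kernel of the homomorphism $\mathbb Z^a\to\mathbb C^r$, $m\mapsto\sum m_i\lambda_i$. So Lemma 1 applies to it.

**Lemma 2.** (i) If $F\in\mathbb C[[t_1,\dots,t_a]]$ is rational, so is $F(t,\dots,t)\in\mathbb C[[t]]$. (ii) For $a\ge2$, the series $\sum_{n\ge0}t_1^nt_2^{n^2}\cdots t_a^{n^a}$ (with $n^j=0$ for $n=0$) is not rational, even over $\mathbb C$.

*Proof.* (i) It suffices to set $t_a=t_{a-1}$ and iterate. Let $QF=P$ with $Q\ne0$. Since the power series ring is a domain, we may cancel the greatest common divisor and assume that $P,Q$ are coprime. If $Q|_{t_a=t_{a-1}}=0$, then $P|_{t_a=t_{a-1}}=0$ as well, so $t_a-t_{a-1}$ divides both, a contradiction. So the restricted identity is $Q|\cdot F|=P|$ with $Q|\neq0$.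

(ii) By (i) it is enough to show that $\sum_n t^{N_n}$ is not rational, where $N_n=n+n^2+\dots+n^a$. Suppose $F=\sum c_kt^k$ satisfies $QF=P$ with $Q\ne0$. After canceling a power of $t$, which then divides $P$ too, we have $Q(0)\ne0$. Comparing coefficients of $t^k$ for $k>\deg P$ gives a recurrence $c_k=\alpha_1c_{k-1}+\dots+\alpha_rc_{k-r}$ for all large $k$. If $r$ consecutive coefficients sufficiently far out vanish, then all later ones vanish. In our series $N_{n+1}-N_n\to\infty$, because $a\ge2$, so arbitrarily far out there are $r$ consecutive zeros; yet infinitely many coefficients equal $1$. This is a contradiction. $\square$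

For $a=1$ the series in (ii) would be $1/(1-t)$. The gaps have to grow, and $n\mapsto(n,n^2)$ is the first case in which they do.

## 4. Jump loci in $\mathrm{Pic}^0$, and the parabola in $\mathbb C^2$

A sensible first attempt is to prove rationality by generalizing the cubic: show that the set of $m$ at which $h^q(\mathscr D\otimes\mathcal L^m)$ is large is a finite union of cosets, and apply Lemma 1. Let us set this up for arbitrary $C$.

Let $G=\mathrm{Pic}^0_{C/\mathbb C}$ be the identity component of the Picard scheme of $C$. It is a connected commutative algebraic group, and its $\mathbb C$-points are exactly the numerically trivial line bundles (Bosch–Lütkebohmert–Raynaud, *Néron Models*, §9.2, Cor. 13). For the plane cubic, $G$ is an elliptic curve. Write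
$$V_{q,r}=\{L\in G(\mathbb C):\ h^q(\mathscr D\otimes L)\ge r\},\qquad \varphi:\mathbb Z^a\to G(\mathbb C),\quad \varphi(m)=\mathcal L^m .$$
We call $V_{q,r}$ a **jump locus**. On the cubic with $\mathscr D=\mathcal O_E$, $V_{0,1}=\{\mathcal O_E\}$ and $V_{0,2}=\emptyset$.

**Lemma 3.** Each $V_{q,r}$ is closed in $G$, and for given $q$ it is empty for $r\gg0$. Consequently
$$h^q(\mathscr D\otimes\mathcal L^m)=\sum_{r\ge1}1_{\varphi^{-1}(V_{q,r})}(m)\qquad\text{(a finite sum)},\tag{3}$$
and if $\varphi^{-1}(V)$ is a finite union of cosets of subgroups of $\mathbb Z^a$ for every closed $V\subset G$, then the series (1) is rational for all $q$.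

*Proof.* There may be no universal line bundle on $C\times G$, but the Picard functor is a sheaf for the étale topology, so there are an étale surjective $T\to G$ of finite type and a line bundle on $C\times T$ that induces it. The semicontinuity theorem applies to this bundle, twisted by $\mathscr D$, on $C\times T\to T$. So the set $W_r\subset T$ where $h^q\ge r$ is closed. It is the preimage of $V_{q,r}$ (on $\mathbb C$-points), because a point of $T$ carries the line bundle named by its image in $G$. The map $T\to G$ is open and surjective, so the image of $T\setminus W_r$ is open; it is the complement of $V_{q,r}$. The $W_r$ form a descending chain of closed sets with empty intersection, which becomes stationary by noetherianity, so $W_r=\emptyset$ for $r\gg0$. Formula (3) is immediate, since $h^q(\mathscr D\otimes L)$ is the number of $r\ge1$ with $L\in V_{q,r}$. The last claim follows from (3) and Lemma 1. $\square$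

So everything depends on one question: is $\varphi^{-1}(V)$ a finite union of cosets for closed $V$? If $G$ is an abelian variety, the Mordell–Lang theorem says yes. We shall use it in Section 11. For a non-reduced curve, however, $G$ can contain additive groups, and there the argument stops. In the additive group $\mathbb C^2$ take
$$V=\{(z_1,z_2):z_2=z_1^2\},\qquad\varphi(m_1,m_2)=(m_1,m_2),\qquad \varphi^{-1}(V)=\{(n,n^2):n\in\mathbb Z\}.$$
This set is infinite. If it were a finite union of cosets, one of them would be infinite and would contain three distinct collinear points $x,x+h,x+2h$. But a line meets the parabola in at most two points.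

This does not refute the question, because it is not clear that such a $V$ is a jump locus. By Lemma 2 it would be enough to realize the parabola as one, with $h^0$ jumping by exactly $1$. That is what we do now, on the simplest non-reduced curves.

## 5. Line bundles on a double curve and the connecting map

Let $E$ be a smooth projective (connected) curve on a smooth projective surface $X$, let $C=2E$, and let $M=\mathcal O_X(-E)|_E$. The scheme $C$ is an effective Cartier divisor, hence of pure dimension $1$, and its support $E$ is smooth, hence snc. The ideal of $E$ in $C$ is $\mathcal O_X(-E)/\mathcal O_X(-2E)=M$. It has square zero, so it is an $\mathcal O_E$-module. For a line $E$ in $\mathbb P^2$ we get $M=\mathcal O_{\mathbb P^1}(-1)$, and for a conic $E\cong\mathbb P^1$ in $\mathbb P^2$ we get $M=\mathcal O_{\mathbb P^1}(-4)$.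

**Which line bundles are there?** Because $M^2=0$, the map $u\mapsto1+u$ is a homomorphism from $M$ to $\mathcal O_C^*$. A lift of a unit is a unit. So there is an exact sequence $0\to M\to\mathcal O_C^*\to\mathcal O_E^*\to1$, and it gives
$$H^1(E,M)\to\mathrm{Pic}(C)\to\mathrm{Pic}(E)\to H^2(E,M)=0.\tag{4}$$
For $\xi\in H^1(E,M)$ with Čech cocycle $(\xi_{ij})$, let $L_\xi$ be the line bundle on $C$ with transition functions $1-\xi_{ij}$. Since products of two elements of $M$ vanish, $(1-\xi_{ij})(1-\eta_{ij})=1-(\xi_{ij}+\eta_{ij})$. Hence
$$L_\xi\otimes L_\eta\cong L_{\xi+\eta},\qquad L_\xi|_E\cong\mathcal O_E,$$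
and $L_\xi$ is numerically trivial. By (4), every line bundle on $C$ that is trivial on $E$ is some $L_\xi$, and every line bundle on $E$ lifts to $C$. Moreover $H^1(E,M)\to\mathrm{Pic}(C)$ is injective, because $H^0(\mathcal O_C^*)\to H^0(\mathcal O_E^*)=\mathbb C^*$ is surjective (constants lift).

For the double line, $H^1(\mathcal O_{\mathbb P^1}(-1))=0$, so a numerically trivial bundle is trivial and the series (1) is a constant times $\prod(1-t_i)^{-1}$. For the double conic, the numerically trivial bundles form the vector space $H^1(\mathcal O_{\mathbb P^1}(-4))\cong\mathbb C^3$.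

**How does $h^0$ vary?** Let $\mathscr D$ be a line bundle on $C$ and $A=\mathscr D|_E$. Tensoring $0\to M\to\mathcal O_C\to\mathcal O_E\to0$ with $\mathscr D$ gives
$$0\to A\otimes M\to\mathscr D\to A\to0.\tag{5}$$
Let $\delta_{\mathscr D}:H^0(E,A)\to H^1(E,A\otimes M)$ be its connecting map, which measures the failure of sections of $A$ to lift to $\mathscr D$.

**Lemma 4.** $\delta_{\mathscr D\otimes L_\xi}(s)=\delta_{\mathscr D}(s)+\xi\cup s$. Hence
$$h^0(C,\mathscr D\otimes L_\xi)=h^0(E,A\otimes M)+\dim\ker\big(\delta_{\mathscr D}+\xi\cup\cdot\big),\tag{6}$$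
and $\chi(\mathscr D\otimes L_\xi)=\chi(A)+\chi(A\otimes M)$ is independent of $\xi$.

*Proof.* Choose an affine cover $\{U_i\}$ on which $\mathscr D$ is trivial, with transition functions $g_{ij}$. Sections of $\mathscr D$ are families with $\sigma_i=g_{ij}\sigma_j$. An affine cover computes $H^1(E,M)$, so $\xi$ is given by a cocycle $(\xi_{ij})$ on it. Let $s=(s_i)\in H^0(A)$ and let $\sigma_i\in\mathcal O_C(U_i)$ lift $s_i$. Then $\delta_{\mathscr D}(s)$ is the class of $\sigma_i-g_{ij}\sigma_j$. The same $\sigma_i$ serve as local lifts for $\mathscr D\otimes L_\xi$, whose transition functions are $g_{ij}(1-\xi_{ij})$ and whose restriction to $E$ is again $A$. So $\delta_{\mathscr D\otimes L_\xi}(s)$ is the class of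
$$\sigma_i-g_{ij}(1-\xi_{ij})\sigma_j=(\sigma_i-g_{ij}\sigma_j)+\xi_{ij}\,g_{ij}\sigma_j=(\sigma_i-g_{ij}\sigma_j)+\xi_{ij}s_i .$$
The last equality holds because $g_{ij}\sigma_j$ acts on $M$ through its image in $\mathcal O_E$, which is $s_i$. The class of $\xi_{ij}s_i$ is $\xi\cup s$. Formula (6) and the statement on $\chi$ follow from the long exact sequence of (5), written for $\mathscr D\otimes L_\xi$, and from additivity of $\chi$. $\square$

If $\mathcal L_i=L_{\xi_i}$, the lemma says that $h^0(\mathscr D\otimes\mathcal L^m)$ is a constant plus the kernel dimension of the linear map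
$$\delta(m)=\delta_{\mathscr D}+m_1(\xi_1\cup\cdot)+\dots+m_a(\xi_a\cup\cdot)\ :\ H^0(A)\to H^1(A\otimes M),\tag{7}$$
which depends affine-linearly on $m$. The matrix is linear in $m$, but its rank is governed by minors, and minors of size $\ge2$ need not be linear.

## 6. Double rational curves and Hankel matrices

Let $E\cong\mathbb P^1$ and $e=E^2$, so that $M\cong\mathcal O(-e)$. Suppose $A=\mathcal O(k)$. The source of $\delta(m)$ has dimension $k+1$ (or $0$ if $k<0$), and the target $H^1(\mathcal O(k-e))$ has dimension $e-k-1$ (or $0$ if $k>e-2$).

For the double conic, $e=4$, so we can list the cases. If $k<0$ or $k\ge3$, the source or the target is $0$, and $h^0$ does not depend on $m$. If $k=0$, then $\delta(m)$ is a $1\times3$ matrix; if $k=2$, it is $3\times1$. Either way its rank drops exactly where all its entries vanish, and this is a set of the form (2), so the series is rational. The only case left is $k=1$, where $\delta(m)$ is a $2\times2$ matrix and its determinant can be a genuine quadratic polynomial. We compute which matrices occur.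

Let $e\ge4$ and $A=\mathcal O(1)$, and let $x,y$ be homogeneous coordinates on $\mathbb P^1$. In the Čech description of $H^1(\mathbb P^1,\mathcal O(-d))$ for the cover $\{x\ne0\},\{y\ne0\}$, a basis is given by the monomials $x^{-i}y^{-j}$ with $i,j\ge1$, $i+j=d$. A monomial in which one of the exponents has become $\ge0$ represents $0$. So we have the bases

- of $H^1(\mathcal O(-e))$: $\varepsilon_l=x^{-(e-1-l)}y^{-(1+l)}$, $0\le l\le e-2$;
- of $H^1(\mathcal O(1-e))$: $f_l=x^{-(e-2-l)}y^{-(1+l)}$, $0\le l\le e-3$.

Multiplication gives $x\varepsilon_l=f_l$ for $l\le e-3$ and $x\varepsilon_{e-2}=0$, and $y\varepsilon_l=f_{l-1}$ for $l\ge1$ and $y\varepsilon_0=0$. Hence, for $\xi=\sum_lh_l\varepsilon_l$, the map $\xi\cup\cdot$ on $H^0(\mathcal O(1))=\langle x,y\rangle$ is given by the $2\times(e-2)$ matrix, with rows the images of $x$ and $y$,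
$$\begin{pmatrix}h_0&h_1&\cdots&h_{e-3}\\h_1&h_2&\cdots&h_{e-2}\end{pmatrix}.\tag{8}$$
It is constant along antidiagonals, that is, a Hankel matrix. The dimension of the kernel of the map is $2$ minus the rank of the matrix.

For $e=4$ the matrix is $\begin{pmatrix}h_0&h_1\\h_1&h_2\end{pmatrix}$, with determinant $h_0h_2-h_1^2$. On the slice $h_0=1$ its zero set is the parabola $h_2=h_1^2$. What remains is to place the starting point on this slice, although $\delta_{\mathscr D}$ for a lift $\mathscr D$ of $\mathcal O(1)$ is a $2\times2$ matrix that we do not know. The bundle $\mathscr D$ may itself be twisted by $L_\xi$, and this suffices.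

## 7. The double conic: proof of Theorem 1

Let $X=\mathbb P^2$, let $E$ be a smooth conic, $E\cong\mathbb P^1$, $e=4$, $C=2E$.

**Step 1: normalize the connecting map.** This step produces a $\mathscr D$ whose connecting map is as simple as possible. Let $\mathscr D_0$ be a line bundle on $C$ lifting $\mathcal O_{\mathbb P^1}(1)$, which exists by (4), and let $(B_{ij})$ be the $2\times2$ matrix of $\delta_{\mathscr D_0}$ in the bases above. Put
$$\mathscr D=\mathscr D_0\otimes L_{(1-B_{11})\varepsilon_0-B_{12}\varepsilon_1-B_{22}\varepsilon_2}.$$
By Lemma 4 and (8), we add the Hankel matrix with $h_0=1-B_{11}$, $h_1=-B_{12}$, $h_2=-B_{22}$ to $(B_{ij})$. So $\delta_{\mathscr D}$ has matrix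
$$\begin{pmatrix}1&0\\\beta&0\end{pmatrix},\qquad\beta=B_{21}-B_{12}.$$
The number $\beta$ cannot be removed in this way, since a Hankel matrix has equal off-diagonal entries. The next step absorbs it.

**Step 2: choose the $\mathcal L_i$ so that the determinant is the parabola.** Let
$$\mathcal L_1=L_{\varepsilon_1+\beta\varepsilon_2},\qquad\mathcal L_2=L_{\varepsilon_2}.$$
Both are numerically trivial. Twisting by $\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2}$ adds the Hankel matrix with $h_0=0$, $h_1=m_1$, $h_2=\beta m_1+m_2$. So the connecting map of $\mathscr D\otimes\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2}$ has matrix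
$$\begin{pmatrix}1&m_1\\\beta+m_1&\beta m_1+m_2\end{pmatrix},\qquad\det=\beta m_1+m_2-\beta m_1-m_1^2=m_2-m_1^2.$$

**Step 3: read off the cohomology.** The matrix has rank at least $1$ because of the entry $1$. So its kernel has dimension $1$ if $m_2=m_1^2$ and $0$ otherwise. Since $h^0(E,A\otimes M)=h^0(\mathcal O_{\mathbb P^1}(-3))=0$, formula (6) gives the claim for $h^0$. By Lemma 4, $\chi=\chi(\mathcal O(1))+\chi(\mathcal O(-3))=2-2=0$, so $h^1=h^0$. For both $q$ the series is $\sum_{n\ge0}t_1^nt_2^{n^2}$, which is not rational by Lemma 2. $\blacksquare$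

The question is thereby answered in the negative.

## 8. Double rational curves: the threshold $E^2=3$

We prove Theorem 2. Let $E\subset X$ be a smooth rational curve, $e=E^2$, $C=2E$.

**Step 1: the case $e\le3$.** The purpose is to see that $\delta(m)$ never has a $2\times2$ minor. A numerically trivial $\mathcal L_i$ is trivial on $E\cong\mathbb P^1$, so $\mathcal L_i=L_{\xi_i}$. Let $\mathscr D|_E=\mathcal O(k)$. By Lemma 4,
$$h^0(\mathscr D\otimes\mathcal L^m)=h^0(\mathcal O(k-e))+\dim\ker\delta(m),$$
with $\delta(m):H^0(\mathcal O(k))\to H^1(\mathcal O(k-e))$ as in (7). If source or target is $0$, then $h^0$ is constant in $m$. Otherwise their dimensions are $k+1\ge1$ and $e-k-1\ge1$, with sum $e\le3$, so one of them equals $1$. Then $\operatorname{rank}\delta(m)$ is $0$ if all entries of $\delta(m)$ vanish and $1$ otherwise. In either case $h^0$ is a constant, plus possibly the indicator function of the set where all entries of $\delta(m)$ vanish. That set has the form (2). So the series for $h^0$ is rational by Lemma 1. Since $\chi$ is constant in $m$, the series for $h^1=h^0-\chi$ is rational too,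 and $h^q=0$ for $q\ge2$ because $\dim C=1$.

For the rest let $e\ge4$, and put $a=e-2\ge2$. We produce the set $\{(n,n^2,\dots,n^{e-2})\}$.

**Step 2: normalize the connecting map.** As in Section 7, let $\mathscr D_0$ lift $\mathcal O(1)$, and let $\delta_{\mathscr D_0}$ have rows $(B_{1,l})_l$ and $(B_{2,l})_l$, $0\le l\le e-3$. Put
$$\mathscr D_1=\mathscr D_0\otimes L_{\xi'},\qquad\xi'=\varepsilon_0-\sum_{l=0}^{e-3}B_{1,l}\varepsilon_l-B_{2,e-3}\varepsilon_{e-2}.$$
By (8), the first row of $\delta_{\mathscr D_1}$ is $(1,0,\dots,0)$. The last entry of its second row is $B_{2,e-3}-B_{2,e-3}=0$. So the second row is $(\beta_0,\dots,\beta_{e-3})$ with $\beta_{e-3}=0$ and $\beta_l=B_{2,l}-B_{1,l+1}$ for $l\le e-4$.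

**Step 3: describe the locus of rank one.** For $\xi=\sum_{l=1}^{e-2}h_l\varepsilon_l$, the matrix of $\delta_{\mathscr D_1\otimes L_\xi}$ is
$$\begin{pmatrix}1&h_1&\cdots&h_{e-3}\\h_1+\beta_0&h_2+\beta_1&\cdots&h_{e-2}+\beta_{e-3}\end{pmatrix}.$$
Its rank is at least $1$. It is $1$ if and only if the second row is a multiple of the first. The factor must be $h_1+\beta_0$, so the condition is
$$h_{l+1}=(h_1+\beta_0)h_l-\beta_l\qquad(1\le l\le e-3).$$
Define $P_1(T)=T$ and $P_{l+1}(T)=(T+\beta_0)P_l(T)-\beta_l$. Then $P_l=\sum_{j=0}^lp_{lj}T^j$ is monic of degree $l$, with $p_{10}=0$, and the rank is $1$ if and only if $h_l=P_l(h_1)$ for $2\le l\le e-2$. So the locus is the curve parametrized by $(P_1,\dots,P_{e-2})$, a rational normal curve in disguise.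

**Step 4: straighten the curve by an affine change of coordinates.** We want the lattice points to see $(T,T^2,\dots,T^{e-2})$ instead of $(P_1,\dots,P_{e-2})$. Put
$$\mathscr D=\mathscr D_1\otimes L_{\sum_{l\ge2}p_{l0}\varepsilon_l},\qquad\mathcal L_j=L_{\xi_j},\quad\xi_j=\sum_{l=j}^{e-2}p_{lj}\varepsilon_l\qquad(1\le j\le e-2).$$
The bundle $\mathscr D\otimes\mathcal L^m$ is $\mathscr D_1\otimes L_\xi$ with
$$h_1=m_1,\qquad h_l=p_{l0}+\sum_{j=1}^lp_{lj}m_j\quad(l\ge2).$$
So $h_l-P_l(h_1)=\sum_{j=1}^lp_{lj}(m_j-m_1^j)$, and the rank is $1$ if and only if these sums vanish for $2\le l\le e-2$. The term with $j=1$ is $0$, and $p_{ll}=1$. By induction on $l$, the condition holds if and only if $m_l=m_1^l$ for all $l$.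

**Step 5: conclude.** Since $h^0(\mathcal O(1-e))=0$, formula (6) shows that $h^0(\mathscr D\otimes\mathcal L^m)$ is $1$ if $m=(n,n^2,\dots,n^{e-2})$ with $n=m_1$, and $0$ otherwise. So the $h^0$-series is $\sum_nt_1^nt_2^{n^2}\cdots t_{e-2}^{n^{e-2}}$, which is irrational by Lemma 2. By Lemma 4, $\chi=\chi(\mathcal O(1))+\chi(\mathcal O(1-e))=2-(e-2)=4-e$. So the $h^1$-series differs from the $h^0$-series by $(e-4)\prod_i(1-t_i)^{-1}$ and is irrational as well. $\blacksquare$

## 9. Every polynomial as a corank: proof of Theorem 3

By Lemma 4, on a double curve we study kernels of matrices that are affine-linear in $m$. For Theorem 3 we need two things: a way to write any polynomial $f$ as the "determinant" of such a matrix, and a double curve on which *every* affine-linear matrix occurs, not just Hankel matrices.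

**Step 1: linearization (Higman's trick).** We claim that there are $n\ge2$ and an $n\times n$ matrix $\Lambda=\Lambda_0+\sum_ix_i\Lambda_i$ with $\Lambda_i\in M_n(\mathbb C)$, such that $\Lambda=P\,\mathrm{diag}(f,1,\dots,1)\,Q$ with $P,Q\in GL_n(\mathbb C[x_1,\dots,x_a])$. Start with the matrix $\mathrm{diag}(f,1)$. Suppose a square matrix $B$ has in its $(i,j)$ entry a monomial term of degree $\ge2$. Write the term as $uv$ with $u$ of degree $1$, the coefficient being put into $u$, and write $B=B'+uv\,e_{ij}$ with $e_{ij}$ the matrix unit. Replace $B\oplus1$ by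
$$\begin{pmatrix}B'&u\,e_i\\-v\,e_j^T&1\end{pmatrix}.\tag{9}$$
If in (9) we add $-u$ times the last row to row $i$, the upper left block becomes $B'+uv\,e_{ij}=B$ and the last column becomes $(0,\dots,0,1)^T$. If we then add $v$ times the last column to column $j$, the last row becomes $(0,\dots,0,1)$, and we have reached $B\oplus1$. So (9) arises from $B\oplus1$ by multiplication with invertible polynomial matrices on both sides. Now consider $\sum(\deg-1)$ over all monomial terms of degree $\ge2$ in all entries. The term $uv$ of degree $d$, which contributed $d-1$, is replaced by $u$, which contributes nothing, and $v$, which contributes $d-2$. So the sum drops by $1$, and the process ends with an affine-linear matrix. This proves the claim.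

For example, $f=x_1^2-x_2$ needs one round with $u=v=x_1$, and gives
$$\begin{pmatrix}-x_2&0&x_1\\0&1&0\\-x_1&0&1\end{pmatrix},\qquad\det=x_1^2-x_2.$$

Since $P(m)$ and $Q(m)$ are invertible matrices for every $m$,
$$\dim\ker\Lambda(m)=1\ \text{ if } f(m)=0,\qquad\dim\ker\Lambda(m)=0\ \text{ otherwise.}\tag{10}$$

**Step 2: a curve with an injective multiplication map.** We look for a smooth curve $E$ with line bundles $A,N$ such that $h^0(A)=h^0(N)=n$ and $H^0(A)\otimes H^0(N)\to H^0(A\otimes N)$ is injective; Step 3 shows why. Let $Y=\mathbb P^{n-1}\times\mathbb P^{n-1}$, of dimension $2n-2$, and let $E\subset Y$ be the intersection of $2n-3$ general divisors of class $(2,2)$. It is a smooth curve by Bertini. Put $\rho=2n-3$. Since $E$ is a complete intersection, its ideal sheaf $I_E$ has the Koszul resolution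
$$0\to K_\rho\to\dots\to K_1\to I_E\to0,\qquad K_j=\mathcal O_Y(-2j,-2j)^{\binom{2n-3}{j}}.$$
Let $u,v\in\{0,1\}$ and $i\in\{0,1\}$. We claim $H^i(I_E(u,v))=0$. First, $H^{i+j-1}(Y,K_j(u,v))=0$ for $1\le j\le\rho$: both twists $-2j+u$ and $-2j+v$ are negative, so by Künneth cohomology occurs only in degree $2(n-1)=2n-2$, while $i+j-1\le2n-3$. Now let $Z_1=I_E$ and let $Z_{j+1}$ be the kernel of $K_j\to Z_j$, so that $Z_\rho=K_\rho$. The sequences $0\to Z_{j+1}\to K_j\to Z_j\to0$, twisted by $(u,v)$, give injections
$$H^i(Z_1(u,v))\hookrightarrow H^{i+1}(Z_2(u,v))\hookrightarrow\cdots\hookrightarrow H^{i+\rho-1}(Z_\rho(u,v))=H^{i+\rho-1}(K_\rho(u,v))=0.$$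
This proves the claim. From $0\to I_E(u,v)\to\mathcal O_Y(u,v)\to\mathcal O_E(u,v)\to0$ we conclude that
$$H^0(\mathcal O_Y(u,v))\to H^0(\mathcal O_E(u,v))\ \text{ is an isomorphism for } u,v\in\{0,1\}.$$
For $(0,0)$ this says $H^0(\mathcal O_E)=\mathbb C$, so $E$ is connected. Let $A=\mathcal O_E(1,0)$ and $N=\mathcal O_E(0,1)$. Then $h^0(A)=h^0(N)=n$. Moreover, the product map $H^0(\mathcal O_Y(1,0))\otimes H^0(\mathcal O_Y(0,1))\to H^0(\mathcal O_Y(1,1))$ is an isomorphism by Künneth. So $H^0(A)\otimes H^0(N)\to H^0(A\otimes N)$ is injective.

**Step 3: a surface on which all matrices occur.** Let $M=\omega_E\otimes A^{-1}\otimes N^{-1}$. The total space $\mathrm{Spec}_E\,\mathrm{Sym}(M)$ is a line bundle over $E$, open in a $\mathbb P^1$-bundle $X$ over $E$ (the projectivization of a rank $2$ bundle), and $X$ is a smooth projective surface. The zero section is a copy of $E$, with ideal $\bigoplus_{d\ge1}\mathrm{Sym}^d(M)$ and hence conormal bundle $M$. So $C=2E=\mathrm{Spec}_E(\mathcal O_E\oplus M)$, and the notation $M$ agrees with that of Section 5. The projection restricts to a retraction $p:C\to E$.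 For $\mathscr D_0=p^*A$ we have $\mathscr D_0|_E=A$ and $\delta_{\mathscr D_0}=0$, since sections of $A$ lift by pull-back.

Which maps $\xi\cup\cdot:H^0(A)\to H^1(A\otimes M)$ occur? By Serre duality, $H^1(M)$ is dual to $H^0(\omega_E\otimes M^{-1})=H^0(A\otimes N)$, and $H^1(A\otimes M)$ is dual to $H^0(\omega_E\otimes A^{-1}\otimes M^{-1})=H^0(N)$. For $\xi\in H^1(M)$, $s\in H^0(A)$, $\tau\in H^0(N)$, both pairings are the trace of the product in $H^1(\omega_E)$, so
$$\langle\xi\cup s,\tau\rangle=\langle\xi,s\tau\rangle.$$
In other words, the linear map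
$$H^1(M)\to\mathrm{Hom}(H^0(A),H^1(A\otimes M))\cong(H^0(A)\otimes H^0(N))^\vee,\qquad\xi\mapsto\xi\cup\cdot,$$
is the dual of the multiplication map $H^0(A)\otimes H^0(N)\to H^0(A\otimes N)$. By Step 2 the latter is injective, so this map is surjective. Both $H^0(A)$ and $H^1(A\otimes M)$ have dimension $n$. Choose bases, and choose $\xi_i\in H^1(M)$ with $\xi_i\cup\cdot=\Lambda_i$ for $0\le i\le a$. Put
$$\mathscr D=p^*A\otimes L_{\xi_0},\qquad\mathcal L_i=L_{\xi_i}.$$
The $\mathcal L_i$ are trivial on $E$, and Lemma 4 gives
$$h^0(\mathscr D\otimes\mathcal L^m)=h^0(A\otimes M)+\dim\ker\Lambda(m).$$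
By (10) this is the statement of Theorem 3 with $c=h^0(A\otimes M)$. $\blacksquare$

## 10. Groups of rank one: proof of Theorem 4(a)

We return to a general $C$ as in the question and to the set-up of Section 4. By Lemma 3 we have to show that $\varphi^{-1}(V)$ is a finite union of cosets for every closed $V\subset G$. If $\Gamma$ has rank $\le1$, this is a question about one arithmetic progression $h+ng$ in $G$, and here a $p$-adic interpolation of $n$ helps.

**Lemma 5.** For $g,h\in G(\mathbb C)$ and closed $V\subset G$, the set $\{n\in\mathbb Z:h+ng\in V\}$ is the union of a finite set and finitely many residue classes.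

Both kinds of pieces can occur for commutative algebraic groups. In the multiplicative group take $g=-1$, $h=1$, $V=\{1\}$: we get the even integers. In $\mathbb C^2$ take $g=(1,0)$, $h=(0,4)$ and for $V$ the parabola $z_2=z_1^2$: we get $n^2=4$, that is, $\{2,-2\}$. A single progression meets the parabola in a harmless set; Section 7 needed two generators.

*Proof.* (For $n\ge0$ the lemma is also a case of Bell–Ghioca–Tucker, Amer. J. Math. 132 (2010), on étale maps.)

**Step 1: replace $\mathbb C$ by $\mathbb Z_p$.** The aim is to have a compact group containing $g$ and $h$. The group $G$ with its group law, the closed subscheme $V$ and the points $g,h$ are described by finitely many equations. So all of them are defined over a finitely generated $\mathbb Z$-algebra $R\subset\mathbb C$: after enlarging $R$ there are a separated group scheme $G_R$ of finite type over $R$, a closed subscheme $V_R\subset G_R$, and $g,h\in G_R(R)$ that give back the original data over $\mathbb C$. Cassels' embedding theorem provides a prime $p$ and an embedding $R\hookrightarrow\mathbb Z_p$. (For instance, $\mathbb Z[\sqrt{-1}]$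 embeds in $\mathbb Z_5$, because $-1$ is a square there.) We may test membership in $V$ on either side. Indeed, for $w\in G_R(R)$ the preimage of $V_R$ under $w:\mathrm{Spec}\,R\to G_R$ is defined by an ideal $I\subset R$, and $w$ lies in $V$ over $\mathbb C$ if and only if $I=0$, if and only if $w$ lies in $V$ over $\mathbb Q_p$, since $R$ is a subring of both fields.

**Step 2: find a multiple of $g$ in a small subgroup.** The group $G(\mathbb Q_p)$ (points of $G_R$ over $\mathbb Q_p$) is a commutative $p$-adic Lie group, as algebraic groups in characteristic $0$ are smooth. Let $K=G_R(\mathbb Z_p)$, a subgroup of $G(\mathbb Q_p)$ by separatedness; it contains $g$ and $h$. It is compact: cover $G_R$ by finitely many affine open sets; since $\mathbb Z_p$ is local, each $\mathbb Z_p$-point lies in one of them, and the $\mathbb Z_p$-points of an affine scheme of finite type form a closed subset of some $\mathbb Z_p^\nu$. Let $U\subset G(\mathbb Q_p)$ be an open subgroup that is isomorphic to $\mathbb Z_p^d$ as an analytic group; such subgroups exist in every commutative $p$-adic Lie group. Since $K\cap U$ is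 open in the compact group $K$, it has finite index $N$ in $K$, so $Ng\in U$.

**Step 3: interpolate.** Now we make $n$ a $p$-adic variable. Let $0\le r<N$. Using the $\mathbb Z_p$-module structure of $U\cong\mathbb Z_p^d$, define
$$\psi_r:\mathbb Z_p\to G(\mathbb Q_p),\qquad\psi_r(z)=h+rg+z\cdot(Ng).$$
This is an analytic map, and $\psi_r(n)=h+(r+Nn)g$ for $n\in\mathbb Z$.

**Step 4: use isolated zeros.** Near a point $z_0\in\mathbb Z_p$, the map $\psi_r$ takes values in an affine open neighborhood of $\psi_r(z_0)$, where $V$ is given by finitely many equations. So near $z_0$ the set $\psi_r^{-1}(V)$ is the common zero set of finitely many analytic functions of one variable. Such a function either vanishes identically near $z_0$ or has no zero in a punctured ball around $z_0$. Hence $z_0$ has a ball around it in which $\psi_r^{-1}(V)$ is everything, or at most $\{z_0\}$. By compactness of $\mathbb Z_p$, the set $\psi_r^{-1}(V)$ is a finite set together with finitely many balls. A ball meets $\mathbb Z$ in a residue class modulo a power of $p$. So the set of $n\in\mathbb Z$ with $h+(r+Nn)g\in V$ is a finite set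 together with finitely many residue classes. The map $n\mapsto r+Nn$ carries residue classes modulo $p^k$ to residue classes modulo $Np^k$. The union over $0\le r<N$ is the set in the lemma. $\square$

**End of the proof of (a).** It remains to pass from one progression to $\varphi^{-1}(V)$. Let $\operatorname{rank}\Gamma\le1$. Since $\Gamma$ is finitely generated, $\Gamma=\mathbb Zg+\Theta$ with $\Theta$ finite and the sum direct, where $g$ has infinite order, or $g=0$ if $\Gamma$ is finite. Write
$$\varphi(m)=\ell(m)g+\tau(m)$$
with homomorphisms $\ell:\mathbb Z^a\to\mathbb Z$ and $\tau:\mathbb Z^a\to\Theta$ (with $\ell=0$ if $g=0$). For each $\theta\in\Theta$ apply Lemma 5 with $h=\theta$. So $\varphi^{-1}(V)$ is a finite union of sets of the two forms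
$$\{m:\tau(m)=\theta,\ \ell(m)=n_0\},\qquad\{m:\tau(m)=\theta,\ \ell(m)\equiv n_0\bmod k\}.$$
Each of these is a fiber of a homomorphism from $\mathbb Z^a$ to $\Theta\times\mathbb Z$ or $\Theta\times\mathbb Z/k$, hence empty or a coset. By Lemma 3 the series (1) is rational for all $q$. $\blacksquare$

## 11. Curves without additive part: proof of Theorem 4(b)

A **semiabelian variety** is a commutative algebraic group that is an extension of an abelian variety by a torus $\mathbb G_m^s$. Here is an example among our curves. Let $C$ be a triangle of lines in $\mathbb P^2$. A line bundle of degree $0$ on each line is trivial on each line, so it is given by three gluing constants in $\mathbb C^*$, one at each node, up to rescaling on the three lines. Going around the triangle, only one number $\lambda\in\mathbb C^*$ survives, the product of the three suitably oriented constants, so $\mathrm{Pic}^0(C)\cong\mathbb C^*$. A global section consists of constants on the three lines that match at the nodes. It can be nonzero only if $\lambda=1$. So for $\mathscr D=\mathcal O_C$ the jump locus $V_{0,1}$ is $\{1\}$, and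 its preimage under $\varphi$ is the kernel of $\varphi$, again a subgroup.

The general fact is the Mordell–Lang theorem for semiabelian varieties (Faltings, Vojta; in the generality needed here McQuillan, Invent. Math. 120 (1995)): if $G$ is a semiabelian variety over $\mathbb C$, $V\subset G$ is closed and $\Gamma\subset G(\mathbb C)$ is a finitely generated subgroup, then $V(\mathbb C)\cap\Gamma$ is a finite union of cosets of subgroups of $\Gamma$. We show that under hypothesis (b) the group $G=\mathrm{Pic}^0_C$ is semiabelian.

**Step 1: isolate the contribution of the nilpotents.** Let $\mathcal N$ be the nilradical of $\mathcal O_C$. In characteristic $0$, and because $\mathcal N$ is nilpotent, $\exp:\mathcal N\to1+\mathcal N$ is an isomorphism of sheaves of groups, with inverse the logarithm. We have exact sequences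
$$0\to\mathcal N\to\mathcal O_C\to\mathcal O_{C_{red}}\to0,\qquad1\to1+\mathcal N\to\mathcal O_C^*\to\mathcal O_{C_{red}}^*\to1.$$
Since $C_{red}$ is reduced and projective, $H^0(\mathcal O_{C_{red}})$ consists of functions constant on each connected component. Such functions lift to $C$, which has the same underlying space, and nowhere vanishing ones lift to units. So $H^0(\mathcal O_C)\to H^0(\mathcal O_{C_{red}})$ and $H^0(\mathcal O_C^*)\to H^0(\mathcal O_{C_{red}}^*)$ are surjective. As $H^2$ vanishes on a curve and $H^i(1+\mathcal N)\cong H^i(\mathcal N)$, we get exact sequences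
$$0\to H^1(\mathcal N)\to H^1(\mathcal O_C)\to H^1(\mathcal O_{C_{red}})\to0,$$
$$0\to H^1(\mathcal N)\to\mathrm{Pic}(C)\to\mathrm{Pic}(C_{red})\to0.$$

**Step 2: identify $\mathrm{Pic}^0_C$.** Suppose $h^1(\mathcal O_C)=h^1(\mathcal O_{C_{red}})$; this is automatic if $C$ is reduced. By the first sequence $H^1(\mathcal N)=0$, and by the second $\mathrm{Pic}(C)\to\mathrm{Pic}(C_{red})$ is bijective. Degrees are computed on $C_{red}$, so the homomorphism $\mathrm{Pic}^0_C\to\mathrm{Pic}^0_{C_{red}}$ is bijective on $\mathbb C$-points. Group schemes in characteristic $0$ are reduced. Hence its kernel, which has only one $\mathbb C$-point, is trivial, so the homomorphism is a closed immersion; it is surjective onto a reduced scheme, so it is an isomorphism. Now $C_{red}$ has snc support, so it is a nodal curve, and $\mathrm{Pic}^0_{C_{red}}$ is semiabelian (*Néron Models*, §9.2, Example 8). So $G=\mathrm{Pic}^0_C$ is semiabelian.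

**Step 3: apply Mordell–Lang.** Let $V\subset G$ be closed. The group $\Gamma=\varphi(\mathbb Z^a)$ is finitely generated, so $V(\mathbb C)\cap\Gamma$ is a finite union of cosets $\varphi(m_0)+\Gamma'$ of subgroups $\Gamma'\subset\Gamma$. The preimage of such a coset is $m_0+\varphi^{-1}(\Gamma')$, a coset of a subgroup of $\mathbb Z^a$. So $\varphi^{-1}(V)$ is a finite union of cosets, and by Lemma 3 the series (1) is rational for all $q$. $\blacksquare$
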